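# Boolean algebras that embed into every algebra with the strong countable separation property

Throughout, Boolean algebras are nontrivial ($0\neq 1$), and we work in ZFC together with the assumption that $\mathfrak c$ is regular. We write $x\setminus y=x\wedge -y$.

## 1. The guess "such an algebra is unique", for atomless algebras and under CH

There is a class of "countably rich" Boolean algebras: those in which every countable cut that leaves room can be filled strictly. In this class there is a distinguished member $\mathfrak B$, the Avilés–Brech algebra, which embeds into every member of the class. The question, from Ziemowit Kostana, "On countably saturated linear orders and certain class of countably saturated graphs", arXiv:1907.00432 (2019), is whether this minimality characterizes $\mathfrak B$: if $A$ is in the class and embeds into every algebra of the class, must $A$ be isomorphic to $\mathfrak B$?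

The first guess is *yes*. Such an $A$ and $\mathfrak B$ embed into each other, and both are so rich that a back-and-forth ought to turn two embeddings into one isomorphism. Let us make the words precise and test the guess.

**Definition 1 (gaps and the SCSP).** A *countable gap* in a Boolean algebra $A$ is a pair $(F,G)$ of nonempty countable subsets of $A$ such that $\bigvee f<\bigwedge g$ for all nonempty finite $f\subseteq F$, $g\subseteq G$. An element $a$ *fills* $(F,G)$ if $x<a<y$ for all $x\in F$, $y\in G$. An infinite Boolean algebra $A$ has the *strong countable separation property* (SCSP) if every countable gap in $A$ is filled by an element of $A$.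

As an example, here is one type of gap, filled by hand in $\mathcal P(\omega)/\mathrm{Fin}$: let $F=\{0\}$ and $G=\{[X_n]:n\in\omega\}$ with $X_0\supseteq X_1\supseteq\cdots$ infinite subsets of $\omega$. Pick $x_0<x_1<\cdots$ with $x_n\in X_n$, and put $X=\{x_n:n\in\omega\}$, $X'=\{x_{2n}:n\in\omega\}$. Then $X\setminus X_n$ is finite for every $n$, and $X'$ and $X\setminus X'$ are both infinite. So $0<[X']<[X]\le[X_n]$ for all $n$, and $[X']$ fills the gap.

**Definition 2 (minimal).** A Boolean algebra is *minimal* if it has the SCSP and embeds into every Boolean algebra with the SCSP.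

**Test 1: finite gaps.** Suppose we ask only that pairs of *finite* nonempty sets be filled. This property says exactly that the algebra is atomless. If $u=\bigvee F<v=\bigwedge G$ in an atomless algebra, choose $0<w<v\setminus u$; then $u<u\vee w<v$. Conversely, filling $(\{0\},\{b\})$ for each $b\ne 0$ shows that there are no atoms. By classical facts, there is a unique countable atomless algebra $\mathbb A$, and every countable Boolean algebra embeds into every atomless one. So an atomless algebra that embeds into every atomless algebra embeds into $\mathbb A$, hence is countable, hence is isomorphic to $\mathbb A$. For finite gaps the guess is right.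

**Test 2: mutual embeddability alone.** This does not suffice. The algebra $\mathbb A\times\{0,1\}$ is countable, so it embeds into $\mathbb A$. Conversely, $b\mapsto(b,\varphi(b))$ embeds $\mathbb A$ into $\mathbb A\times\{0,1\}$, for any homomorphism $\varphi:\mathbb A\to\{0,1\}$. The two algebras are not isomorphic, since $(0,1)$ is an atom. In Test 1 this was excluded because the gap property forbids atoms. Keep in mind that an atom is an ultrafilter with a single generator.

To test the real question we need the precise description of $\mathfrak B$.

**Definition 3 (Avilés–Brech: posex).** An embedding $f:A\to B$ of Boolean algebras is a *posex* (push-out separable extension) if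

- for every $b\in B\setminus f[A]$, the ideal $\{a\in A:f(a)<b\}$ of $A$ is countably generated, and
- $B$ is generated by $f[A]\cup S$ for some countable $S\subseteq B$.

Every extension between countable algebras is a posex, since all sets involved are countable. Here is an extension by one element that is not a posex. Let $A$ be the algebra of finite and cofinite subsets of $\omega_1$, let $L\subseteq\omega_1$ be uncountable with uncountable complement, and let $B\subseteq\mathcal P(\omega_1)$ be generated by $A\cup\{L\}$. No cofinite set is contained in $L$, so $\{a\in A:a<L\}$ is the ideal of finite subsets of $L$. Countably many finite sets cover only countably many points, so they do not generate this ideal.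

**Definition 4 (Avilés–Brech: tightly $\sigma$-filtered).** A Boolean algebra $A$ is *tightly $\sigma$-filtered* if there is a sequence of Boolean algebras $(A_\eta)_{\eta\le\zeta}$ with

- $A_0=\{0,1\}$,
- $A_\eta\subseteq A_{\eta+1}$ a posex for every $\eta<\zeta$,
- $A_\eta=\bigcup_{\alpha<\eta}A_\alpha$ for every limit $\eta\le\zeta$, and
- $A_\zeta=A$.

For instance, every countable algebra is tightly $\sigma$-filtered: add its elements one at a time, so that every step is an extension of countable algebras.

We use the following results without proof.

**Fact 1 (Parovičenko).** Under CH, $\mathcal P(\omega)/\mathrm{Fin}$ is the unique Boolean algebra of cardinality $\mathfrak c$ with the SCSP. (Van Douwen and van Mill showed that this statement is equivalent to CH.)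

**Fact 2 (Avilés–Brech).** Assume $\mathfrak c$ is regular. Up to isomorphism there is a unique Boolean algebra $\mathfrak B$ such that

- $|\mathfrak B|=\mathfrak c$,
- $\mathfrak B$ is tightly $\sigma$-filtered, and
- (extension property) for every embedding $f:B\to\mathfrak B$ with $|B|<\mathfrak c$ and every posex $C\supseteq B$, there is an embedding $\tilde f:C\to\mathfrak B$ extending $f$.

This $\mathfrak B$ is the *Avilés–Brech algebra*.

**Fact 3.** $\mathfrak B$ has the SCSP.

**Fact 4.** $\mathfrak B$ embeds into every Boolean algebra with the SCSP.

Facts 3 and 4 say that $\mathfrak B$ is minimal. They also give a cheap test for minimality.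

**Observation 1.** If $A$ has the SCSP and embeds into $\mathfrak B$, then $A$ is minimal. Indeed $A$ embeds into $\mathfrak B$, and $\mathfrak B$ embeds into every algebra with the SCSP.

**Observation 2.** Every minimal $A$ has cardinality $\mathfrak c$. Indeed $A$ embeds into $\mathfrak B$ because $\mathfrak B$ has the SCSP, and $\mathfrak B$ embeds into $A$ because $A$ has the SCSP.

**Test 3: CH.** Assume CH and let $A$ be minimal. By Observation 2, $A$ and $\mathfrak B$ both have cardinality $\mathfrak c$, and both have the SCSP. So $A\cong\mathcal P(\omega)/\mathrm{Fin}\cong\mathfrak B$ by Fact 1. Under CH the guess is right again.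

## 2. A back-and-forth that stops at subalgebras of size $\omega_1$

Now let $\omega_1<\mathfrak c$, let $A$ be minimal, and try to prove $A\cong\mathfrak B$. Enumerate both algebras in type $\mathfrak c$ and build an increasing chain of isomorphisms between subalgebras $B_\eta\subseteq A$ and $B'_\eta\subseteq\mathfrak B$ of size $<\mathfrak c$. Look at a stage where $|B_\eta|=\omega_1$ and some $b\in\mathfrak B$ has to be put into the range. We need an $a\in A$ that relates to $B_\eta$ as $b$ relates to $B'_\eta$. Say that $s$ *splits* $x$ if $x\wedge s\ne0$ and $x\setminus s\neq 0$. We shall see in Lemma 3 that $\mathfrak B$ contains an element $b$ splitting every nonzero member of $B'_\eta$. So we may need an $a\in A$ splitting every nonzero member of $B_\eta$. These are $\omega_1$ many demands on one element, and the SCSP of $A$ handles only countably many. Minimality supplies an embedding of $\mathfrak B$ into $A$, but that embedding has no reason to extend the given isomorphism $B_\eta'\to B_\eta$. Here the argument stops.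

The obstacle suggests what a counterexample could look like.

**Definition 5 (generators).** An ultrafilter $U$ of $A$ is *generated by* $S\subseteq U$ if every element of $U$ is above a finite meet of elements of $S$.

If $U$ is generated by $S$, then no $a\in A$ splits every nonzero element of the subalgebra generated by $S$: one of $a,-a$ lies in $U$, so it is above a finite meet $u\neq 0$ of elements of $S$, and then $a$ does not split $u$. So an algebra with an ultrafilter having few generators is stuck exactly at the point above. How few can the SCSP allow?

**Countably many generators are impossible under the SCSP.** Let $U$ be an ultrafilter of an algebra $A$ with the SCSP, generated by a countable set. Listing finite meets, we get $s_0\ge s_1\ge\cdots$ in $U$ such that every element of $U$ is above some $s_n$. Then $(\{0\},\{s_n:n\in\omega\})$ is a countable gap; let $a$ fill it, so $0<a<s_n$ for all $n$. If $a\in U$, then $s_n\le a<s_n$ for some $n$, which is absurd. If $-a\in U$, then $s_n\wedge a=0$ for some $n$, and $a<s_n$ gives $a=0$, which is absurd.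

So the next candidate is an ultrafilter with $\omega_1$ generators. When $\omega_1<\mathfrak c$ this candidate is realized by minimal algebras, and the guess fails. The results to be proved, in ZFC + "$\mathfrak c$ is regular", are these.

**Theorem 1.** If $\mathfrak c>\omega_1$, there is a minimal $A\not\cong\mathfrak B$. Hence "every minimal algebra is isomorphic to $\mathfrak B$" holds if and only if CH holds.

**Theorem 2.** If $\mathfrak c>\omega_1$, there is a minimal $A\not\cong\mathfrak B$ which is also tightly $\sigma$-filtered of cardinality $\mathfrak c$.

**Theorem 3.** The number of isomorphism types of minimal algebras is exactly $1$ under CH, and exactly $2^{\mathfrak c}$ if CH fails.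

Since "$\mathfrak c$ is regular and CH fails" is consistent (for example $\mathfrak c=\aleph_2$ in Cohen's model), the implication asked about is not a theorem of ZFC + "$\mathfrak c$ is regular".

## 3. One-element posexes from two disjoint ideals

The only tool for producing elements of $\mathfrak B$ with prescribed behavior over uncountable subalgebras is the extension property, and it needs posexes as input. The next lemma adjoins one element $t$ to $B$ and prescribes both which elements of $B$ lie below $t$ and which are disjoint from $t$.

**Lemma 1.** Let $B$ be a Boolean algebra and $M,N\subseteq B$ countably generated ideals with $M\cap N=\{0\}$. Let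
$$C=(B/N)\times(B/M),\qquad e(b)=([b]_N,[b]_M),\qquad t=(1,0).$$
Then $e:B\to C$ is a posex, $C$ is generated by $e[B]\cup\{t\}$, and for $b\in B$:
$$e(b)\le t\iff b\in M,\qquad\qquad e(b)\wedge t=0\iff b\in N.$$

*Proof.* **Step 1: $e$ is an embedding and $t$ behaves as stated.** The map $e$ is a homomorphism with kernel $N\cap M=\{0\}$, so it is injective; in particular $C$ is nontrivial. Next, $e(b)\le(1,0)$ means $[b]_M=0$, that is, $b\in M$; and $e(b)\wedge(1,0)=([b]_N,0)$ is $0$ if and only if $b\in N$.

**Step 2: $C$ is generated by $e[B]$ and one more element.** For $b_1,b_2\in B$,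
$$([b_1]_N,[b_2]_M)=(e(b_1)\wedge t)\vee(e(b_2)\setminus t).$$

**Step 3: the ideals below new elements are countably generated.** Let $c=([b_1]_N,[b_2]_M)\in C\setminus e[B]$. Since $e(a)=c$ never happens,
$$I:=\{a\in B:e(a)<c\}=\{a:e(a)\le c\}=\{a:\ a\setminus b_1\in N\text{ and }a\setminus b_2\in M\}.$$
Taking finite joins of countable sets of generators, choose increasing sequences $(n_k)$ cofinal in $N$ and $(m_k)$ cofinal in $M$. We claim that $I$ is generated by the countably many elements
$$b_1\wedge b_2,\qquad (n_k\wedge b_2)\setminus b_1,\qquad (m_k\wedge b_1)\setminus b_2\qquad(k\in\omega).$$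
They lie in $I$. For $b_1\wedge b_2$ both differences are $0$. For $u=(n_k\wedge b_2)\setminus b_1$ we have $u\setminus b_1\le n_k$, so it lies in $N$, and $u\setminus b_2=0$. The third kind is symmetric.

Conversely let $a\in I$. The element $a\setminus(b_1\vee b_2)$ is below $a\setminus b_1\in N$ and below $a\setminus b_2\in M$, so it lies in $N\cap M=\{0\}$. Hence $a\setminus b_1\le b_2$. Also $a\setminus b_1\le n_k$ for some $k$, so $a\setminus b_1\le(n_k\wedge b_2)\setminus b_1$. Symmetrically $a\setminus b_2\le(m_k\wedge b_1)\setminus b_2$ for some $k$. Finally
$$a=(a\wedge b_1\wedge b_2)\vee(a\setminus b_1)\vee(a\setminus b_2),$$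
so $a$ is below a finite join of the listed elements. $\square$

The simplest case is $M=N=\{0\}$. Then $C=B\times B$, $e$ is the diagonal map, $t$ splits every nonzero element of $B$, and the ideal below $(b_1,b_2)$ is generated by the single element $b_1\wedge b_2$.

From now on we identify $B$ with $e[B]$ and write $B\subseteq C$. The second use of Lemma 1 is to fill gaps.

**Lemma 2.** Let $(F,G)$ be a countable gap in a Boolean algebra $B$. There are a posex $C\supseteq B$ and an element $t\in C$ filling $(F,G)$ such that $C$ is generated by $B\cup\{t\}$.

*Proof.* Let $M$ be the ideal of $B$ generated by $F$, and $N$ the ideal generated by $\{-y:y\in G\}$. An element of $M\cap N$ is below some $\bigvee f$ and below some $\bigvee_{y\in g}-y=-\bigwedge g$ with $f\subseteq F$, $g\subseteq G$ finite nonempty. Since $\bigvee f\le\bigwedge g$, it is $0$. So $M\cap N=\{0\}$, and Lemma 1 gives $C$ and $t$.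

Let $x\in F$. Then $x\in M$, so $x\le t$. If $x=t$, then $-x\wedge t=0$, so $-x\in N$, so $-x\le-\bigwedge g$ and $x\ge\bigwedge g$ for some nonempty finite $g\subseteq G$. This contradicts $x<\bigwedge g$. Let $y\in G$. Then $-y\in N$, so $-y\wedge t=0$, that is, $t\le y$. If $t=y$, then $y\le t$, so $y\in M$, so $y\le\bigvee f$ for some nonempty finite $f\subseteq F$. This contradicts $\bigvee f<y$. $\square$

## 4. Every ultrafilter of $\mathfrak B$ needs $\mathfrak c$ generators

We now show that $\mathfrak B$ is never stuck in the sense of Section 2. This is the property by which $\mathfrak B$ will be told apart from other minimal algebras.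

**Lemma 3.** (a) Let $B$ be a subalgebra of $\mathfrak B$ with $|B|<\mathfrak c$, and let $N$ be a countably generated ideal of $B$. There is $s\in\mathfrak B$ such that for all $b\in B$: $\;s\wedge b=0\iff b\in N$, and $\;b\le s\iff b=0$.

(b) No ultrafilter of $\mathfrak B$ is generated by fewer than $\mathfrak c$ elements.

*Proof.* (a) Apply Lemma 1 with $M=\{0\}$ to get a posex $C\supseteq B$ and $t\in C$. By the extension property, applied to the inclusion $B\to\mathfrak B$, there is an embedding $\tilde f:C\to\mathfrak B$ which is the identity on $B$. Put $s=\tilde f(t)$. For $b\in B$ we get $s\wedge b=0\iff t\wedge b=0\iff b\in N$, and $b\le s\iff b\le t\iff b\in M=\{0\}$.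

(b) Let $S\subseteq\mathfrak B$ with $|S|<\mathfrak c$. If some finite meet of elements of $S$ is $0$, then $S$ is contained in no ultrafilter. Otherwise let $B$ be the subalgebra generated by $S$; it has size $<\mathfrak c$. Take $s$ from (a) with $N=\{0\}$. Every $b\in B$ with $b\neq0$ satisfies $b\wedge s\ne0$ and $b\setminus s\neq0$. So no finite meet of elements of $S$ is below $-s$ or below $s$. An ultrafilter contains $s$ or $-s$; hence $S$ generates no ultrafilter. $\square$

## 5. A subalgebra of $\mathfrak B$ with an $\omega_1$-generated ultrafilter

By Observation 1, it suffices to find a subalgebra $A$ of $\mathfrak B$ that has the SCSP and an ultrafilter generated by $\omega_1$ elements. Start with a decreasing $\omega_1$-sequence.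

**Lemma 4.** If $A$ has the SCSP and $0\ne d\in A$, there is a strictly decreasing sequence $(a_\alpha)_{\alpha<\omega_1}$ of nonzero elements of $A$ with $a_0=d$.

*Proof.* Let $a_0=d$. Given $(a_\beta)_{\beta<\alpha}$ with $0<\alpha<\omega_1$, finite meets of $a_\beta$'s are again $a_\beta$'s, hence nonzero, so $(\{0\},\{a_\beta:\beta<\alpha\})$ is a countable gap. Let $a_\alpha$ fill it: $0<a_\alpha<a_\beta$ for all $\beta<\alpha$. $\square$

**Definition 6 (deciding).** A proper filter $\mathcal F$ of a Boolean algebra *decides* $b$ if $b\in\mathcal F$ or $-b\in\mathcal F$.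

**Observation 3.** The elements decided by $\mathcal F$ form a subalgebra, and $\mathcal F$ is an ultrafilter of it. Closure under complement is clear. If $b,c$ are decided and both lie in $\mathcal F$, then $b\wedge c\in\mathcal F$; otherwise, say, $-b\in\mathcal F$, and then $-(b\wedge c)\ge-b$ lies in $\mathcal F$. Finally $\mathcal F$ is contained in this subalgebra, is proper, and decides all of it.

The natural candidate for $A$ is therefore the algebra of all elements of $\mathfrak B$ decided by the filter $\mathcal F$ generated by a sequence as in Lemma 4. To prove the SCSP for $A$, one would take a gap in $A$, fill it in $\mathfrak B$, and hope that the filling element is in $A$. This can fail. The gap $(\{0\},\{1\})$ is filled by the element $s$ that Lemma 3(a) provides for $N=\{0\}$ and the subalgebra generated by all $a_\alpha$ (of size $\omega_1<\mathfrak c$). This $s$ splits every $a_\alpha$, so $s\notin A$. The remedy is to change the gap before filling it, so that *every* element filling the new gap is decided by $\mathcal F$. The next lemma does this. It is stated for arbitrary extensions because Section 6 will need it there.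

**Lemma 5.** Let $(a_\alpha)_{\alpha<\omega_1}$ be a strictly decreasing sequence of nonzero elements of a Boolean algebra $B$, and let $\mathcal F=\{b\in B:\exists\alpha\ a_\alpha\le b\}$. Let $(F,G)$ be a countable gap in $B$ all of whose elements are decided by $\mathcal F$. There is a countable gap $(F^+,G)$ in $B$ such that, whenever $C\supseteq B$ is a Boolean algebra and $a\in C$ fills $(F^+,G)$, then $a$ fills $(F,G)$, and $a$ or $-a$ is above some $a_\alpha$.

*Proof.* *Case 1: some $x\in F$ is in $\mathcal F$.* Let $F^+=F$. If $a$ fills $(F,G)$, then $a\ge x\ge a_\alpha$ for some $\alpha$.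

*Case 2: some $y\in G$ has $-y\in\mathcal F$.* Let $F^+=F$. If $a$ fills $(F,G)$, then $-a\ge-y\ge a_\alpha$ for some $\alpha$.

*Case 3: $-x\in\mathcal F$ for all $x\in F$ and $y\in\mathcal F$ for all $y\in G$.* Each of these countably many memberships is witnessed by some $a_{\alpha}$. Since the supremum of countably many countable ordinals is countable, there is one $\alpha<\omega_1$ with $a_\alpha\wedge x=0$ and $a_\alpha\le y$ for all $x\in F$, $y\in G$. Let
$$F^+=\{x\vee a_{\alpha+1}:x\in F\}.$$
For nonempty finite $f\subseteq F$, $g\subseteq G$,
$$\bigvee f\vee a_{\alpha+1}\;<\;\bigvee f\vee a_\alpha\;\le\;\bigwedge g. \tag{1}$$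
The second inequality holds because $\bigvee f<\bigwedge g$ and $a_\alpha\le y$ for all $y\in G$. The first is strict because $a_\alpha\setminus a_{\alpha+1}$ is nonzero, lies below the middle term, and is disjoint from the left-hand term: $a_\alpha$ is disjoint from all $x\in F$. By (1), $(F^+,G)$ is a countable gap. If $a$ fills it, then $x\le x\vee a_{\alpha+1}<a<y$ for $x\in F$, $y\in G$, and $a\ge a_{\alpha+1}$. $\square$

*Proof of Theorem 1.* **Step 1: the algebra.** By Fact 3 and Lemma 4, fix a strictly decreasing sequence $(a_\alpha)_{\alpha<\omega_1}$ of nonzero elements of $\mathfrak B$. Let $\mathcal F=\{b\in\mathfrak B:\exists\alpha\ a_\alpha\le b\}$, a proper filter, and let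
$$A=\{b\in\mathfrak B:b\in\mathcal F\text{ or }-b\in\mathcal F\}.$$
By Observation 3, $A$ is a subalgebra and $\mathcal F$ is an ultrafilter of $A$. It is generated by $\{a_\alpha:\alpha<\omega_1\}\subseteq A$. In particular $A$ is infinite.

**Step 2: $A$ has the SCSP.** Let $(F,G)$ be a countable gap in $A$. Its elements are decided by $\mathcal F$, so Lemma 5, with $B=\mathfrak B$, gives a countable gap $(F^+,G)$ in $\mathfrak B$. Since $\mathfrak B$ has the SCSP, some $a\in\mathfrak B$ fills it. By Lemma 5 (with $C=\mathfrak B$), $a$ fills $(F,G)$ and $a$ or $-a$ is above some $a_\alpha$, that is, $a\in A$.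

**Step 3: $A$ is minimal and not $\mathfrak B$.** Since $A\subseteq\mathfrak B$ has the SCSP, it is minimal by Observation 1. It has an ultrafilter generated by $\omega_1$ elements. If $\omega_1<\mathfrak c$, then $\mathfrak B$ has no such ultrafilter by Lemma 3(b), so $A\not\cong\mathfrak B$.

**Step 4: the equivalence with CH.** If CH fails, Step 3 gives a minimal algebra not isomorphic to $\mathfrak B$. If CH holds, every minimal algebra is isomorphic to $\mathfrak B$ by Test 3 in Section 1. $\blacksquare$

## 6. A tightly $\sigma$-filtered counterexample

The algebra $A$ of Section 5 was cut out of $\mathfrak B$, and we know no filtration for it. One may hope that adding the second defining property of $\mathfrak B$ in Fact 2, tight $\sigma$-filteredness, rescues the guess. It does not: the same kind of algebra can be built from below by posexes.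

*Proof of Theorem 2.* Assume $\omega_1<\mathfrak c$. We build an increasing sequence $(A_\eta)_{\eta\le\mathfrak c}$ of Boolean algebras, with unions at limits, such that $|A_\eta|\le|\eta|+\omega$, and elements $a_\alpha$ ($\alpha<\omega_1$).

**Step 1: the first $\omega_1$ stages create the generators.** Let $a_\beta=\omega_1\setminus(\beta+1)$ for $\beta<\omega_1$. For $\eta\le\omega_1$, let $A_\eta$ be the subalgebra of $\mathcal P(\omega_1)$ generated by $\{a_\beta:\beta<\eta\}$. Then $A_0=\{0,1\}$, limits are unions, and for $\eta<\omega_1$ the extension $A_\eta\subseteq A_{\eta+1}$ is between countable algebras, hence a posex. The $a_\alpha$ are nonzero and strictly decreasing. By Observation 3, the elements of $A_{\omega_1}$ decided by the filter they generate form a subalgebra. It contains every $a_\beta$, so it is all of $A_{\omega_1}$. Thus the $a_\alpha$ generate an ultrafilter of $A_{\omega_1}$.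

**Step 2: the later stages fill gaps and keep the ultrafilter.** Let $\omega_1\le\eta<\mathfrak c$ and suppose inductively that the $a_\alpha$ generate an ultrafilter $U_\eta$ of $A_\eta$. Let $(F,G)$ be a countable gap in $A_\eta$, chosen as described in Step 3. All elements of $A_\eta$ are decided by $U_\eta$, so Lemma 5, with $B=A_\eta$, gives a countable gap $(F^+,G)$ in $A_\eta$. Let $A_{\eta+1}\supseteq A_\eta$ be the posex and $t\in A_{\eta+1}$ the element that Lemma 2 provides for $(F^+,G)$. By Lemma 5, $t$ fills $(F,G)$, and $t$ or $-t$ is above some $a_\alpha$. The elements of $A_{\eta+1}$ decided by the filter generated by the $a_\alpha$ form a subalgebra that contains $A_\eta$ and $t$. Since $A_{\eta+1}$ is generated by $A_\eta\cup\{t\}$, the $a_\alpha$ generate an ultrafilter of $A_{\eta+1}$. Also $|A_{\eta+1}|=|A_\eta|$. At limits we take unions; an element of a union lies in an earlier $A_\eta$ and is decided there, so the $a_\alpha$ still generate an ultrafilter.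

**Step 3: bookkeeping, so that all gaps are filled.** For $\omega_1\le\xi<\mathfrak c$, the algebra $A_\xi$ has at most $\mathfrak c^{\omega}=\mathfrak c$ countable subsets. Once $A_\xi$ is built, list its countable gaps as $(F_{\xi,\nu},G_{\xi,\nu})_{\nu<\mathfrak c}$, with repetitions; the list is nonempty, since $(\{0\},\{1\})$ is a gap. Fix beforehand a map $\psi$ from the interval $[\omega_1,\mathfrak c)$ onto $[\omega_1,\mathfrak c)\times\mathfrak c$ that takes each value $\mathfrak c$ many times. At stage $\eta$, if $\psi(\eta)=(\xi,\nu)$ with $\xi\le\eta$, use the gap $(F_{\xi,\nu},G_{\xi,\nu})$; it is a gap in $A_\eta$ too, as $A_\xi$ is a subalgebra of $A_\eta$. Otherwise use $(\{0\},\{1\})$. Each value $(\xi,\nu)$ is taken at some $\eta\ge\xi$, because it is taken $\mathfrak c$ many times while $|\xi|<\mathfrak c$. So every countable gap of every $A_\xi$ with $\omega_1\le\xi<\mathfrak c$ gets filled.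

**Step 4: $A:=A_{\mathfrak c}$ has the SCSP, is tightly $\sigma$-filtered, and has an $\omega_1$-generated ultrafilter.** It is infinite. Let $(F,G)$ be a countable gap in $A$. Since $\mathfrak c$ is regular and uncountable, the countable set $F\cup G$ is contained in some $A_\xi$ with $\omega_1\le\xi<\mathfrak c$, and the gap is filled by Step 3. The sequence $(A_\eta)_{\eta\le\mathfrak c}$ witnesses that $A$ is tightly $\sigma$-filtered. The $a_\alpha$ generate an ultrafilter of $A$ by Step 2.

**Step 5: $A$ embeds into $\mathfrak B$.** Build embeddings $f_\eta:A_\eta\to\mathfrak B$, each extending the earlier ones. Let $f_0$ be the embedding of $\{0,1\}$. Given $f_\eta$ with $\eta<\mathfrak c$, we have $|A_\eta|\le|\eta|+\omega<\mathfrak c$ and $A_\eta\subseteq A_{\eta+1}$ is a posex, so the extension property of $\mathfrak B$ gives $f_{\eta+1}$. At limits take unions. Then $f_{\mathfrak c}$ embeds $A$ into $\mathfrak B$.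

**Step 6: end of the proof.** By Observation 1, $A$ is minimal, and by Observation 2, $|A|=\mathfrak c$. By Lemma 3(b), $A\not\cong\mathfrak B$. $\blacksquare$

## 7. Coding an ultrafilter on $\omega$ into a minimal algebra

We turn to Theorem 3. The upper bounds are quick. Under CH every minimal algebra is isomorphic to $\mathfrak B$, which is minimal, so there is exactly one type. In general a minimal algebra has cardinality $\mathfrak c$ by Observation 2, so it is isomorphic to one with underlying set $\mathfrak c$, and there are at most $2^{\mathfrak c}$ Boolean algebra structures on that set. So from now on assume $\omega_1<\mathfrak c$; we must construct $2^{\mathfrak c}$ pairwise non-isomorphic minimal algebras.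

In Section 5 we forced the algebra to be decided by one filter. Now we use countably many filters $\mathcal F_i$, $i\in\omega$. They will yield ultrafilters $U_i$ that can be recognized inside the algebra, and each element $b$ then has a trace $\{i:b\in U_i\}\subseteq\omega$. Every ultrafilter $w$ on $\omega$ lifts along the trace to an ultrafilter $V_w$ of the algebra. To code a particular $v$, we use one further filter $\mathcal F_*$ and glue it to $v$, by admitting only elements $b$ for which $b\in\mathcal F_*$ exactly when the trace of $b$ is in $v$. Then $V_v$ has a special feature coming from the $\omega_1$-sequence that generates $\mathcal F_*$, and we shall show that the other $V_w$ lack this feature.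

**Setup.** Let $I=\omega\cup\{*\}$. Choose pairwise disjoint nonzero $d_i\in\mathfrak B$ ($i\in I$): take a strictly decreasing sequence as in Lemma 4 and re-index the first $\omega$ differences of consecutive terms. By Lemma 4 choose strictly decreasing sequences $(a^i_\alpha)_{\alpha<\omega_1}$ of nonzero elements with $a^i_0\le d_i$. Let $\mathcal F_i$ be the filter of $\mathfrak B$ generated by $\{a^i_\alpha:\alpha<\omega_1\}$, so $b\in\mathcal F_i$ if and only if $b\ge a^i_\alpha$ for some $\alpha$. Let
$$A^0=\{b\in\mathfrak B:\text{every }\mathcal F_i\ (i\in I)\text{ decides }b\},\qquad \pi:A^0\to\mathcal P(I),\quad\pi(b)=\{i\in I:b\in\mathcal F_i\}.$$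
By Observation 3, $A^0$ is an intersection of subalgebras, hence a subalgebra, and each $\mathcal F_i\cap A^0$ is an ultrafilter of $A^0$. So $\pi$ is a homomorphism. All these choices are fixed once and for all.

For a nonprincipal ultrafilter $v$ on $\omega$ let
$$D_v=\{J\subseteq I:\ *\in J\iff J\cap\omega\in v\},\qquad A_v=\pi^{-1}[D_v].$$
Because $v$ is an ultrafilter, $D_v$ is a subalgebra of $\mathcal P(I)$; hence $A_v$ is a subalgebra of $\mathfrak B$. For example, finite subsets of $\omega$ belong to $D_v$, and so does $J\cup\{*\}$ for $J\in v$, but $\{*\}$ does not.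

We use two small remarks repeatedly. First,
$$\text{if }b\in\mathfrak B\text{ and for each }i\in I\text{ there is }\alpha_i\text{ with }b\wedge a^i_{\alpha_i}=0,\text{ then }b\in A_v\text{ and }\pi(b)=\emptyset. \tag{2}$$
Indeed $-b\ge a^i_{\alpha_i}$ gives $-b\in\mathcal F_i$ for all $i$, and $\emptyset\in D_v$. Second,
$$\text{for }i\in\omega\text{ and }\alpha<\omega_1:\quad a^i_\alpha\in A_v\text{ and }\pi(a^i_\alpha)=\{i\}. \tag{3}$$
Indeed $a^i_\alpha\in\mathcal F_i$; for $j\ne i$ disjointness of the $d$'s gives $-a^i_\alpha\ge a^j_0$, so $-a^i_\alpha\in\mathcal F_j$; and $\{i\}\in D_v$ since $v$ is nonprincipal.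

### 7.1. $A_v$ has the SCSP

A filling element $a$ of a gap in $A_v$ must have a trace $\pi(a)\in D_v$ lying between the traces of the two sides. So we first interpolate in $D_v$, and then force $a$ to have the chosen trace.

**Claim 1.** If $P,Q\subseteq D_v$ are nonempty and $p'\subseteq q'$ for all $p'\in P$, $q'\in Q$, then there is $r\in D_v$ with $\bigcup P\subseteq r\subseteq\bigcap Q$.

*Proof.* Let $p=\bigcup P$, $q=\bigcap Q$; then $p\subseteq q$. If $*\in p$, some $p_0\in P$ contains $*$, so $p_0\cap\omega\in v$, hence $p\cap\omega\in v$ and $r=p\in D_v$ works. If $*\notin q$, some $q_0\in Q$ omits $*$, so $q_0\cap\omega\notin v$, hence $q\cap\omega\notin v$ and $r=q\in D_v$ works. In the remaining case $*\in q\setminus p$: let $r=p\cup\{*\}$ if $p\cap\omega\in v$, and $r=p$ otherwise. In both subcases $r\in D_v$ and $p\subseteq r\subseteq q$. $\square$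

**Claim 2.** $A_v$ has the SCSP, so it is minimal. Moreover $\pi[A_v]=D_v$.

*Proof.* By (3), $A_v$ is infinite. Let $(F,G)$ be a countable gap in $A_v$.

**Step 1: choose the trace.** For $x\in F$, $y\in G$ we have $x<y$, so $\pi(x)\subseteq\pi(y)$. Put $p=\bigcup\pi[F]$ and $q=\bigcap\pi[G]$, and let $r$ be *any* element of $D_v$ with $p\subseteq r\subseteq q$. One exists by Claim 1.

**Step 2: enlarge the gap at the undetermined indices.** Let $i\in q\setminus p$. Then $-x\in\mathcal F_i$ for all $x\in F$, and $y\in\mathcal F_i$ for all $y\in G$. As $F\cup G$ is countable, there is $\alpha_i<\omega_1$ with $a^i_{\alpha_i}\wedge x=0$ and $a^i_{\alpha_i}\le y$ for all $x\in F$, $y\in G$. Let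
$$F^+=F\cup\{a^i_{\alpha_i+1}:i\in r\setminus p\},\qquad G^+=G\cup\{-a^i_{\alpha_i+1}:i\in q\setminus r\}.$$
These are countable subsets of $\mathfrak B$, because $I$ is countable. (The index $*$ may contribute an element outside $A_v$; this does no harm, as we fill the gap in $\mathfrak B$.)

**Step 3: $(F^+,G^+)$ is a gap in $\mathfrak B$.** Enlarging finite sets makes joins larger and meets smaller, so it suffices to treat large finite sets. That is, for nonempty finite $f\subseteq F$, $g\subseteq G$ and finite $e_1\subseteq r\setminus p$, $e_2\subseteq q\setminus r$, we show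
$$\bigvee f\vee\bigvee_{i\in e_1}a^i_{\alpha_i+1}\;<\;\bigwedge g\wedge\bigwedge_{i\in e_2}-a^i_{\alpha_i+1}. \tag{4}$$
For "$\le$" compare the pieces: $\bigvee f<\bigwedge g$; for $x\in f$ and $i\in e_2$, $x\wedge a^i_{\alpha_i}=0$ gives $x\le-a^i_{\alpha_i+1}$; for $i\in e_1$ and $y\in g$, $a^i_{\alpha_i+1}\le a^i_{\alpha_i}\le y$; and for $i\in e_1$, $j\in e_2$ we have $i\ne j$, so $a^i_{\alpha_i+1}\wedge a^j_{\alpha_j+1}=0$. For strictness: if $e_1=e_2=\emptyset$, this is the hypothesis on $(F,G)$. Otherwise take any $i\in e_1\cup e_2$ and let $u=a^i_{\alpha_i}\setminus a^i_{\alpha_i+1}\ne0$. It is disjoint from every $x\in f$, because $a^i_{\alpha_i}$ is. It is disjoint from $a^j_{\alpha_j+1}$ for every $j\in e_1\cup e_2$: for $j\ne i$ by disjointness of the $d$'s, and for $j=i$ by definition of $u$. And $u\le a^i_{\alpha_i}\le y$ for every $y\in g$. So $u$ is nonzero, disjoint from the left side of (4), and below the right side; the two sides differ.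

**Step 4: fill in $\mathfrak B$ and read off the trace.** By the SCSP of $\mathfrak B$ some $a\in\mathfrak B$ fills $(F^+,G^+)$; it also fills $(F,G)$. The set $I$ is the disjoint union of $p$, $r\setminus p$, $q\setminus r$ and $I\setminus q$. If $i\in p$, then $a\ge x$ for some $x\in F$ with $x\in\mathcal F_i$, so $a\in\mathcal F_i$. If $i\in r\setminus p$, then $a\ge a^i_{\alpha_i+1}$, so $a\in\mathcal F_i$. If $i\in q\setminus r$, then $-a\ge a^i_{\alpha_i+1}$, so $-a\in\mathcal F_i$. If $i\notin q$, some $y\in G$ has $i\notin\pi(y)$, so $-a\ge-y\in\mathcal F_i$. Hence $a\in A^0$ and $\pi(a)=r\in D_v$, that is, $a\in A_v$.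

So $A_v$ has the SCSP, and since $A_v\subseteq\mathfrak B$ it is minimal by Observation 1. For the gap $(\{0\},\{1\})$ we have $p=\emptyset$ and $q=I$, so every $r\in D_v$ is allowed in Step 1 and is the trace of some $a\in A_v$. Hence $\pi[A_v]=D_v$. $\square$

### 7.2. Recognizing the ultrafilters $U_i$

For $i\in\omega$ let $U_i=\{b\in A_v:i\in\pi(b)\}$, and let $W=\{b\in A_v:*\in\pi(b)\}$. These are ultrafilters of $A_v$, being preimages of ultrafilters under $\pi$. We want a property, invariant under isomorphism, that holds exactly for the $U_i$.

**Definition 7 ($\sigma$-directed).** An ultrafilter $V$ of a Boolean algebra is *$\sigma$-directed* if every countable subset of $V$ has a lower bound in $V$.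

For example, the ultrafilter $\mathcal F$ of the algebra in Section 5 is $\sigma$-directed: countably many elements of $\mathcal F$ are above elements $a_{\alpha_n}$, and $a_\alpha$ with $\alpha=\sup_n\alpha_n$ is a common lower bound.

**Claim 3.** The $\sigma$-directed ultrafilters of $A_v$ generated by fewer than $\mathfrak c$ elements are exactly the $U_i$, $i\in\omega$, and these are pairwise distinct.

*Proof.* **Step 1: the $U_i$ qualify.** If $b\in U_i$ then $b\in\mathcal F_i$, so $b\ge a^i_\alpha$ for some $\alpha$, and $a^i_\alpha\in U_i$ by (3). So $U_i$ is generated by the decreasing sequence $(a^i_\alpha)_{\alpha<\omega_1}$. Hence it has $\omega_1<\mathfrak c$ generators and, as in the example, is $\sigma$-directed. For $j\ne i$ in $\omega$, $a^i_0\in U_i\setminus U_j$.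

**Step 2: $W$ is not $\sigma$-directed.** For $i\in\omega$, $\pi(-a^i_0)=I\setminus\{i\}$ contains $*$, so $-a^i_0\in W$. A lower bound $b\in W$ of all these elements would have $i\notin\pi(b)$ for every $i\in\omega$, so $\pi(b)\cap\omega=\emptyset\notin v$, while $*\in\pi(b)$. This contradicts $\pi(b)\in D_v$.

**Step 3: nothing else qualifies.** Let $V$ be a $\sigma$-directed ultrafilter of $A_v$ generated by a set $S$ with $|S|<\mathfrak c$. By Step 2, $V\ne W$. Suppose also $V\ne U_i$ for all $i\in\omega$. For each $i\in\omega$ there is $\alpha_i$ with $-a^i_{\alpha_i}\in V$; otherwise all $a^i_\alpha$ lie in $V$, so $U_i\subseteq V$ and $U_i=V$. Since $V\ne W$, there is $c\in W$ with $-c\in V$, and $c\ge a^*_{\alpha_*}$ for some $\alpha_*$. As $V$ is $\sigma$-directed, take $z\in V$ below $-c$ and below all $-a^i_{\alpha_i}$, $i\in\omega$. Then $z\wedge a^i_{\alpha_i}=0$ for all $i\in I$, including $i=*$. The same holds for every $b\le z$ in $\mathfrak B$, so by (2) every $b\in\mathfrak B$ with $b\le z$ lies in $A_v$.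

Now let $b\in\mathfrak B$ be arbitrary. The elements $b\wedge z$ and $z\setminus b$ are in $A_v$ and have join $z\in V$, so one of them is in $V$. Hence $b$ or $-b$ is above an element of $V$. So the filter of $\mathfrak B$ generated by $V$, which is proper as $0\notin V$, is an ultrafilter of $\mathfrak B$. It is generated by $S$, because each of its elements is above an element of $V$, which is above a finite meet from $S$. This contradicts Lemma 3(b). $\square$

### 7.3. Recognizing $v$ by convergent $\omega_1$-sequences

Define $\tau:A_v\to\mathcal P(\omega)$ by $\tau(b)=\pi(b)\cap\omega=\{i\in\omega:b\in U_i\}$. It is a homomorphism. It is onto: for $J\subseteq\omega$ one of $J$, $J\cup\{*\}$ is in $D_v=\pi[A_v]$. For an ultrafilter $w$ on $\omega$ let $V_w=\tau^{-1}[w]$, an ultrafilter of $A_v$. By the definition of $D_v$,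
$$V_v=\{b\in A_v:\pi(b)\cap\omega\in v\}=\{b\in A_v:*\in\pi(b)\}=W. \tag{5}$$

**Definition 8 (convergence).** A sequence $(c_\alpha)_{\alpha<\omega_1}$ of elements of a Boolean algebra *converges* to an ultrafilter $V$ if for every $b\in V$ there is $\gamma<\omega_1$ with $c_\alpha\le b$ for all $\alpha\ge\gamma$.

For example, for $i\in\omega$ the sequence $(a^i_\alpha)_{\alpha<\omega_1}$ converges to $U_i$ in $A_v$, since each $b\in U_i$ is above some $a^i_\gamma$.

**Claim 4.** Let $w$ be a nonprincipal ultrafilter on $\omega$. Some $\omega_1$-sequence of nonzero elements of $A_v$ converges to $V_w$ if and only if $w=v$.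

*Proof.* **Step 1: a convergent sequence for $w=v$.** The elements $a^*_\alpha$ are not in $A_v$, but their differences are. Let $c_\alpha=a^*_\alpha\setminus a^*_{\alpha+1}\ne0$. Then $c_\alpha\wedge a^*_{\alpha+1}=0$ and $c_\alpha\wedge a^i_0=0$ for $i\in\omega$, so $c_\alpha\in A_v$ by (2). If $b\in V_v=W$ (see (5)), then $b\ge a^*_\gamma$ for some $\gamma$, so $c_\alpha\le a^*_\alpha\le a^*_\gamma\le b$ for all $\alpha\ge\gamma$.

**Step 2: for $w\ne v$, a convergent sequence eventually avoids all the filters $\mathcal F_k$.** Let $w\ne v$ be nonprincipal, and suppose nonzero $c_\alpha\in A_v$ converge to $V_w$. Pick $J\subseteq\omega$ with $J\in w\setminus v$. For $k\in I$ let $r_k=J\setminus\{k\}$ (so $r_*=J$). Then $r_k\in w$, as $w$ is nonprincipal; $r_k\notin v$, as $r_k\subseteq J\notin v$; and $*\notin r_k$. So $r_k\in D_v$, and by Claim 2 there is $b_k\in A_v$ with $\pi(b_k)=r_k$. Since $\tau(b_k)=r_k\in w$, we have $b_k\in V_w$. Since $k\notin\pi(b_k)$, we have $-b_k\in\mathcal F_k$, so there is $\delta_k<\omega_1$ with $b_k\wedge a^k_{\delta_k}=0$. For each $k$ we have $c_\alpha\le b_k$ for all large $\alpha$; as $I$ is countable,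 there is one $\gamma<\omega_1$ with $c_\alpha\le b_k$ for all $\alpha\ge\gamma$ and all $k\in I$. Hence
$$c_\alpha\wedge a^k_{\delta_k}=0\qquad(\alpha\ge\gamma,\ k\in I). \tag{6}$$

**Step 3: one element that meets all these $c_\alpha$ but is outside $V_w$.** Let $B\subseteq\mathfrak B$ be the subalgebra generated by $\{c_\alpha:\alpha<\omega_1\}\cup\{a^k_{\delta_k}:k\in I\}$, so $|B|\le\omega_1<\mathfrak c$, and let $N$ be the ideal of $B$ generated by the countable set $\{a^k_{\delta_k}:k\in I\}$. By Lemma 3(a) there is $s\in\mathfrak B$ such that for $b\in B$: $s\wedge b=0\iff b\in N$. In particular $s\wedge a^k_{\delta_k}=0$ for all $k\in I$, so by (2) $s\in A_v$ and $\pi(s)=\emptyset$. Then $\tau(s)=\emptyset\notin w$, so $-s\in V_w$. By convergence, $c_\alpha\le-s$, that is, $c_\alpha\wedge s=0$, for all large $\alpha$. Fix such an $\alpha\ge\gamma$. Since $c_\alpha\in B$, we get $c_\alpha\in N$, so $c_\alpha$ is below a finite join of elements $a^k_{\delta_k}$. By (6), $c_\alpha$ is disjoint from each of them. So $c_\alpha=0$, a contradiction. $\square$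

### 7.4. Counting the algebras $A_v$

*Proof of Theorem 3, lower bound when $\omega_1<\mathfrak c$.* **Step 1: an isomorphism induces a permutation of $\omega$.** Let $h:A_v\to A_{v'}$ be an isomorphism. Write $U_i,\tau,V_w$ for the objects computed in $A_v$, and $U'_i,\tau',V'_w$ for those computed in $A_{v'}$. Being a $\sigma$-directed ultrafilter generated by fewer than $\mathfrak c$ elements is preserved by $h$ and $h^{-1}$. So by Claim 3 there is a permutation $\sigma$ of $\omega$ with $h[U_i]=U'_{\sigma(i)}$ for all $i\in\omega$. Hence, for $b\in A_v$,
$$\tau'(h(b))=\{\sigma(i):h(b)\in U'_{\sigma(i)}\}=\{\sigma(i):b\in U_i\}=\sigma[\tau(b)].$$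

**Step 2: the permutation carries $v$ to $v'$.** For an ultrafilter $w$ on $\omega$ let $\sigma(w)=\{\sigma[J]:J\in w\}$. By Step 1, $b\in V_w\iff\tau(b)\in w\iff\tau'(h(b))\in\sigma(w)$, so $h[V_w]=V'_{\sigma(w)}$. By Claim 4 in $A_v$, some $\omega_1$-sequence of nonzero elements converges to $V_v$; its image under $h$ is an $\omega_1$-sequence of nonzero elements of $A_{v'}$ converging to $V'_{\sigma(v)}$. As $\sigma(v)$ is nonprincipal, Claim 4 in $A_{v'}$ gives $\sigma(v)=v'$.

**Step 3: counting orbits.** So $A_v\cong A_{v'}$ implies that $v$ and $v'$ lie in the same orbit of $\mathrm{Sym}(\omega)$. There are $2^{\mathfrak c}$ nonprincipal ultrafilters on $\omega$ (Pospíšil), and each orbit has size at most $|\mathrm{Sym}(\omega)|\le\mathfrak c$. If there are $\kappa$ orbits, then $2^{\mathfrak c}\le\kappa\cdot\mathfrak c$, and since $\mathfrak c<2^{\mathfrak c}$ this forces $\kappa=2^{\mathfrak c}$. Choosing one $v$ from each orbit gives $2^{\mathfrak c}$ pairwise non-isomorphic algebras $A_v$, all minimal by Claim 2. Together with the upper bound at the start of this section, the number of isomorphism types of minimal algebras is exactly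 $2^{\mathfrak c}$ if CH fails, and exactly $1$ under CH. $\blacksquare$
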